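# When are two Weinstein deformations of $\mathfrak{sl}_2^*(\mathbb{R})$ isomorphic?

## The deformations, and a comparison with the undeformed structure

Identify $\mathfrak{sl}_2^*(\mathbb{R})$ with $\mathbb{R}^3$, with coordinates $(x,y,z)$, and let
$$\pi = x\,\partial_y\wedge\partial_z + y\,\partial_z\wedge\partial_x - z\,\partial_x\wedge\partial_y .$$
For a bivector $\Pi$ write $\{u,v\}=\Pi(du,dv)$, where $(X\wedge Y)(du,dv)=X(u)Y(v)-X(v)Y(u)$. So for $\pi$ we have $\{y,z\}=x$, $\{z,x\}=y$, $\{x,y\}=-z$. A Casimir is a function whose bracket with every function is zero. Put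
$$f=x^2+y^2-z^2 ,\qquad r^2=x^2+y^2 .$$
Then $f$ is a Casimir of $\pi$. For instance $\{x,f\}=2y\{x,y\}-2z\{x,z\}=-2yz+2zy=0$, and $\{y,f\}=2xz-2zx=0$, $\{z,f\}=2xy-2yx=0$.

Name the pieces of space cut out by the cone $\{f=0\}$:
$$O=\{f>0\},\qquad C_\pm=\{f=0,\ \pm z>0\},\qquad P_\pm=\{f<0,\ \pm z>0\}.$$
On $O$ use the coordinates $(\theta,w,f)$, where $\theta$ is the polar angle in the $(x,y)$-plane and $w=z$. Thus $x=\sqrt{f+w^2}\cos\theta$, $y=\sqrt{f+w^2}\sin\theta$, and $O\cong S^1\times\mathbb{R}\times(0,\infty)$. Since $\partial_x\theta=-y/r^2$ and $\partial_y\theta=x/r^2$, we get $\{\theta,w\}=(-y/r^2)(-y)+(x/r^2)x=1$. As $f$ is a Casimir, $\pi|_O=\partial_\theta\wedge\partial_w$.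

**Definition (the deformations).** Let $h\in C^\infty(\mathbb{R})$ with $\operatorname{supp}h\subset[0,\infty)$. The bivector $\pi_h$ equals $\pi$ outside $O$, and
$$\pi_h|_O=\big(\partial_\theta+h(f)\,\partial_f\big)\wedge\partial_w . \tag{1}$$

These are Weinstein's deformations of $\pi$. In these coordinates $\partial_f=\frac{1}{2r^2}(x\partial_x+y\partial_y)$, and $\partial_w$ is $\partial_z$ plus a multiple of $x\partial_x+y\partial_y$. So on $O$
$$\pi_h=\pi+\frac{h(f)}{2r^2}\,(x\partial_x+y\partial_y)\wedge\partial_z . \tag{2}$$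
The next section checks that $\pi_h$ is smooth and Poisson. Note that $h(0)=0$, and that all derivatives of $h$ vanish at $0$. We call $\pi_{h_1}$ and $\pi_{h_2}$ isomorphic, written $\pi_{h_1}\cong\pi_{h_2}$, if $\Phi_*\pi_{h_1}=\pi_{h_2}$ for some diffeomorphism $\Phi$ of $\mathbb{R}^3$.

The symplectic leaf of a point is the set of points reached from it by finitely many Hamiltonian flows. Isomorphisms map leaves to leaves. Let $F^s$ denote the (local) flow of $V_h=h\,\partial_t$ on $\mathbb{R}$.

**Lemma 1 (leaves).** The origin is the only zero of $\pi_h$. The leaves of $\pi_h$ outside $O$ are $\{0\}$, $C_+$, $C_-$ and the sheets $\{f=c\}\cap P_\pm$ with $c<0$. The set $O$ is a union of leaves, and the leaf through $(\theta_0,w_0,c)\in O$ is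
$$\{(\theta_0+s,\,w,\,F^s(c)) : s\in I_c,\ w\in\mathbb{R}\},$$
where $I_c$ is the maximal interval on which $s\mapsto F^s(c)$ is defined.

*Proof.* The statement on zeros is clear from $\pi$ outside $O$ and from (1) on $O$. On $\{f\le0\}$ we have $\pi_h=\pi$, so there each Hamiltonian field $X$ of $\pi_h$ satisfies $Xf=0$. Let $S$ be $C_\pm$ or one of the sheets. It is a connected embedded surface, closed in $\mathbb{R}^3\setminus\{0\}$. Hamiltonian fields are tangent to $S$ and span its tangent planes, because $\pi$ has rank 2 off the origin. Integral curves that start on $S$ never reach $0$, which is a stationary point, so they stay on $S$. Hence $S$ is a leaf. The complement $O$ of all these leaves is then a union of leaves. In $O$ the leaves are the orbits of the two commuting fields $\partial_\theta+h(f)\partial_f$ and $\partial_w$, and these orbits are the displayed sets. $\square$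

For $h=0$ the leaves in $O$ are the hyperboloids $\{f=c\}$. As soon as $h(c)\neq0$, the leaf near $f=c$ spirals. This settles the easiest comparison.

**Proposition 2.** If $\pi_h\cong\pi$, then $h=0$.

*Proof.* Every leaf $L$ of $\pi$ satisfies $\overline L\subset L\cup\{0\}$. An isomorphism from $\pi_h$ to $\pi$ fixes $0$, the only zero of both, so every leaf of $\pi_h$ has this property too.

Suppose $h(c)\ne0$. Then $c>0$. Let $(\alpha,\beta)$ be the component of $\{h\neq0\}$ that contains $c$; so $\alpha\ge0$ and $h(\alpha)=0$. The orbit $s\mapsto F^s(c)$ is strictly monotone and stays in $(\alpha,\beta)$. In the direction of time in which it decreases it is trapped in $(\alpha,c]$, so it exists for all such times, and it converges to a zero of $h$, which must be $\alpha$. Let $L$ be the leaf through $(0,0,c)$. The points of $L$ with $\theta=2\pi n$, $w=1$, $f=F^{2\pi n}(c)$, where $n\to+\infty$ or $n\to-\infty$ in that direction, converge to $(\sqrt{\alpha+1},0,1)$. This limit is not $0$, and it is not in $L$, because $f>\alpha$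 on $L$. Contradiction. $\square$

So the undeformed structure is rigid inside this family. What changes when both functions are nonzero? Then both structures spiral, and we must decide how much of $h$ can be read off from the spiraling.

## Two evident sources of isomorphisms

This section supplies isomorphisms, and thereby the right question. First comes the smoothness check.

**Lemma 3.** Let $g\in C^\infty(\mathbb{R})$ with $g=0$ on $(-\infty,0]$. The function $u$ equal to $g(f)/r^2$ on $O$ and to $0$ elsewhere is smooth on $\mathbb{R}^3$, and all its derivatives vanish at the origin.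

*Proof.* Where $r>0$, $u=g(f)/r^2$ is smooth. Near $(0,0,z)$ with $z\neq0$ we have $f<0$, so $u=0$. It remains to look at the origin. On $\{r>0\}$ each partial derivative of $u$ is a finite sum of terms $P\,g^{(j)}(f)\,r^{-2m}$ with $P$ a polynomial. These vanish when $f\le 0$. When $f>0$ we have $f\le r^2$, and $|g^{(j)}(t)|\le C_Nt^N$ for $0\le t\le1$ and every $N$. So each derivative is $O(|p|^M)$ as $p\to0$, for every $M$. By induction on the order, each derivative, extended by $0$ at the origin, is continuous and differentiable there with derivative $0$. $\square$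

With $g=h$, formula (2) shows that $\pi_h$ is smooth and that $\pi_h-\pi$ vanishes to infinite order at $0$. It is Poisson on $O$, because it is the wedge of two commuting fields, and on $P_\pm$, where it is $\pi$. These sets are dense, so it is Poisson everywhere.

**Definition.** $\mathrm{Diff}_{\to}(\mathbb{R})=\{\phi\in\mathrm{Diff}(\mathbb{R}) : \phi|_{(-\infty,0]}=\mathrm{id}\}$. Such a $\phi$ has $\phi'>0$ and maps $(0,\infty)$ onto itself. An example is $\phi(t)=t+e^{-1/t}$ for $t>0$, with $\phi(t)=t$ for $t\le 0$.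

For $\phi\in\mathrm{Diff}_\to(\mathbb{R})$ let $\widetilde\phi$ be the identity outside $O$ and $(\theta,w,f)\mapsto(\theta,w,\phi(f))$ on $O$. In Cartesian coordinates it is $(x,y,z)\mapsto(\lambda x,\lambda y,z)$, where on $O$
$$\lambda^2=\frac{\phi(f)+z^2}{f+z^2}=1+\frac{\phi(f)-f}{r^2}>0,$$
and $\lambda=1$ elsewhere. By Lemma 3 with $g=\phi-\mathrm{id}$, $\lambda^2$ is smooth. It is positive, so $\lambda$ is smooth. Thus $\widetilde\phi$ is smooth, and so is its inverse $\widetilde{\phi^{-1}}$. Write $\Phi^*\Pi=(\Phi^{-1})_*\Pi$. On $O$ the map $\widetilde\phi$ fixes $\partial_\theta$ and $\partial_w$, and $(\widetilde\phi^{-1})_*(h(f)\partial_f)=\frac{h(\phi(f))}{\phi'(f)}\partial_f$. Hence, by density of $O\cup P_+\cup P_-$,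
$$\widetilde\phi_*\pi=\pi,\qquad \widetilde\phi^*\pi_h=\pi_k\quad\text{with}\quad k=\frac{h\circ\phi}{\phi'} . \tag{3}$$

The reflection $\tau(x,y,z)=(x,-y,-z)$ sends $(\theta,w,f)$ to $(-\theta,-w,f)$, so $\tau_*\pi_h=(-\partial_\theta+h\partial_f)\wedge(-\partial_w)=(\partial_\theta-h\partial_f)\wedge\partial_w$ on $O$. That is,
$$\tau^2=\mathrm{id},\qquad \tau_*\pi=\pi,\qquad \tau^*\pi_h=\tau_*\pi_h=\pi_{-h}. \tag{4}$$

**Definition.** Write $h_1\sim h_2$ if there are $\epsilon\in\{\pm1\}$ and $\phi\in\mathrm{Diff}_\to(\mathbb{R})$ with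
$$\phi'\,h_2=\epsilon\,h_1\circ\phi\quad\text{on }\mathbb{R}. \tag{5}$$

Equivalently, $\phi_*V_{h_2}=\epsilon V_{h_1}$. In this form it is plain that $\sim$ is an equivalence relation: compose and invert the maps $\phi$, multiply the signs. For example, with the $\phi$ above and $h_1(t)=e^{-1/t}$ for $t>0$, every positive $t$ gives $h_2(t)=e^{-1/(t+e^{-1/t})}\big/\big(1+t^{-2}e^{-1/t}\big)$.

By (3) and (4), $h_1\sim h_2$ implies $\pi_{h_1}\cong\pi_{h_2}$. The problem, posed by Ioan Marcut and Florian Zeiser in "The Poisson cohomology of $\mathfrak{sl}_2^*(\mathbb{R})$", arXiv:1911.11732 (2019), is the converse: **if $\pi_{h_1}\cong\pi_{h_2}$, is $h_1\sim h_2$?** Proposition 2 says yes when $h_1=0$.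

## Reading $h$ from the leaf space, and what escapes at infinity

A sensible plan for proving "yes" is this. Unwind the angle by passing to the universal cover $\widetilde O=\mathbb{R}_\theta\times\mathbb{R}_w\times(0,\infty)_f$ of $O$, with deck transformation $D(\theta,w,f)=(\theta+2\pi,w,f)$. Label each leaf there by the value of $f$ at which it crosses $\theta=0$, that is, by
$$c(\theta,w,f)=F^{-\theta}(f).$$
Then $c\circ D=F^{-2\pi}\circ c$. An isomorphism should induce a diffeomorphism of label spaces that intertwines the maps $F^{2\pi}$ of the two structures. From this one hopes to recover the vector field $h\,\partial_t$ up to conjugacy.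

The plan meets two obstacles.

*The label may not exist.* Suppose $h(t)=t^2$ for $t\ge1$. For $c\ge 1$ the flow is $F^s(c)=c/(1-cs)$, which escapes at $s=1/c\le1$, before one turn is completed. The leaf of $\widetilde O$ through $\theta=-2\pi$, $f=1$ reaches $f=\infty$ at $\theta=-2\pi+1$ and never crosses $\theta=0$. So $F^{-\theta}(f)$ makes sense only if $V_h$ is complete.

*Conjugating time-$2\pi$ maps is less than conjugating flows.* On $\mathbb{R}$, the diffeomorphism $x\mapsto x+\frac12\sin x$ commutes with translation by $2\pi$, the time-$2\pi$ map of $\partial_x$, but does not preserve $\partial_x$.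

The second obstacle will be overcome by examining what happens at the zeros of $h$. The first one is fatal, as we now show. Fix the vocabulary.

**Definition.** Let $a(h)=\sup\{t\ge0:h(t)=0\}\in[0,\infty]$. Call $h$ complete if the vector field $V_h$ is complete, and incomplete otherwise.

Let us turn completeness into a condition on an integral. Points of $(-\infty,0]$ are stationary. If $a(h)=\infty$, zeros occur arbitrarily far out, so every orbit is bounded, and $h$ is complete. If $a=a(h)<\infty$, then orbits starting in $(-\infty,a]$ are stationary or bounded, while on $(a,\infty)$ the function $h$ has no zeros, hence constant sign. The time needed to travel from $t_0$ to $t$ is $\int_{t_0}^t ds/h(s)$. Since $|h(s)|\le C(s-a)$ near $a$,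
$$\int_a^{t_0}\frac{ds}{|h(s)|}=\infty , \tag{6}$$
so no orbit reaches $a$ in finite time. Therefore
$$h\text{ is complete}\iff a(h)=\infty,\ \text{ or } a(h)<\infty \text{ and } \int_{t_0}^\infty\frac{ds}{|h(s)|}=\infty \text{ for some (any) } t_0>a(h). \tag{7}$$

Examples, all zero for $t\le 0$: $e^{-1/t}$ has $a=0$ and is complete; $e^{-1/t}(1+t^2)$ has $a=0$ and is incomplete; $e^{-1/t}t^2\sin t$ has $a=\infty$ and is complete in spite of its growth.

Now suppose $a(h)<\infty$ and look at $\{f>a(h)\}$. Put $T_h(t)=\int_{t_0}^t ds/h(s)$ there. On the cover, $u=T_h(f)-\theta$ is constant along $\partial_\theta+h\partial_f$, and in coordinates $(u,w,f)$ the structure (1) is simply $h(f)\,\partial_f\wedge\partial_w$. By (6), $T_h$ is unbounded at $a(h)$; together with $\theta\in\mathbb{R}$ this shows that $u$ takes all real values. The deck transformation acts by $u\mapsto u-2\pi$. None of this depends on whether $T_h$ is bounded at infinity. So the leaf space with its deck action does not detect incompleteness. Moreover, to turn $h\,\partial_f\wedge\partial_w$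 into $k\,\partial_f\wedge\partial_w$ one may keep $u$ and $f$ and multiply $w$ by $k/h$. Back in the coordinates $(\theta,w,f)$, this is the following map.

**Lemma 4.** Let $a=a(h)<\infty$, and let $k\in C^\infty(\mathbb{R})$, supported in $[0,\infty)$, satisfy $k=h$ on $(-\infty,a+\delta]$ for some $\delta>0$ and $k\neq0$ on $(a,\infty)$. Then $\pi_h\cong\pi_k$.

*Proof.* Fix $t_0\in(a,a+\delta)$ and put $T_h(t)=\int_{t_0}^t ds/h$, $T_k(t)=\int_{t_0}^t ds/k$ on $(a,\infty)$. Then $T_h=T_k$ on $(a,a+\delta]$. Both $h$ and $k$ have constant sign on $(a,\infty)$ and agree near $a$, so $k/h>0$ there. On $\{f>a\}\subset O$ define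
$$\Phi(\theta,w,f)=\Big(\theta+T_k(f)-T_h(f),\ \tfrac{k(f)}{h(f)}\,w,\ f\Big).$$
This is a diffeomorphism of $\{f>a\}$: it preserves $f$, and for fixed $f$ it rotates $\theta$ and rescales $w$. It is the identity on $\{a<f<a+\delta\}$. Extend it by the identity. The open sets $\{f>a\}$ and $\{f<a+\delta\}$ cover $\mathbb{R}^3$ and are preserved, so $\Phi$ is a diffeomorphism of $\mathbb{R}^3$.

On $\{f>a\}$ we have $\Phi_*\partial_w=\frac kh\,\partial_w$ and
$$\Phi_*(\partial_\theta+h\,\partial_f)=\Big(1+h\big(\tfrac1k-\tfrac1h\big)\Big)\partial_\theta+h\,\partial_f+(\cdots)\,\partial_w=\tfrac hk\big(\partial_\theta+k\,\partial_f\big)+(\cdots)\,\partial_w .$$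
Taking the wedge product, $\Phi_*\pi_h=(\partial_\theta+k\,\partial_f)\wedge\partial_w=\pi_k$ there. On $\{f<a+\delta\}$, $\Phi=\mathrm{id}$ and $\pi_h=\pi_k$. $\square$

**Theorem 5 (the answer is no).** Let $h_1(t)=e^{-1/t}$ for $t>0$, $h_1=0$ for $t\le0$, and $h_2(t)=h_1(t)(1+\chi(t)t^2)$ with $\chi$ smooth, $0\le\chi\le1$, $\chi=0$ on $(-\infty,1]$, $\chi=1$ on $[2,\infty)$. Then $\pi_{h_1}\cong\pi_{h_2}$, but $h_1\not\sim h_2$.

*Proof.* Here $a(h_1)=0$, $h_1=h_2$ on $(-\infty,1]$, and $h_2>0$ on $(0,\infty)$. Lemma 4 gives $\pi_{h_1}\cong\pi_{h_2}$. Suppose $h_2=\epsilon\,h_1\circ\phi/\phi'$ with $\phi\in\mathrm{Diff}_\to(\mathbb{R})$. Substituting $s=\phi(t)$,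
$$\int_1^\infty\frac{dt}{h_2(t)}=\epsilon\int_1^\infty\frac{\phi'(t)\,dt}{h_1(\phi(t))}=\epsilon\int_{\phi(1)}^\infty\frac{ds}{h_1(s)}=\epsilon\cdot\infty,$$
since $0<h_1\le1$ on $(0,\infty)$. But the left side is finite: $h_2$ is positive on $[1,2]$, and $h_2(t)\ge e^{-1/2}t^2$ for $t\ge2$. Contradiction. $\square$

## The classification, and the strategy for it

Completeness at $+\infty$ turns out to be the only obstruction. Set $\phi(\infty)=\infty$.

**Theorem 6.**

1. $\pi_{h_1}\cong\pi_{h_2}$ if and only if there are $\epsilon\in\{\pm1\}$ and $\phi\in\mathrm{Diff}_\to(\mathbb{R})$ with $\phi(a(h_2))=a(h_1)$ and $\phi'h_2=\epsilon\,h_1\circ\phi$ on a neighborhood of $(-\infty,a(h_2)]$ (on all of $\mathbb{R}$ if $a(h_2)=\infty$).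
2. If $\pi_{h_1}\cong\pi_{h_2}$, then $h_1\sim h_2$ if and only if $h_1,h_2$ are both complete or both incomplete.
3. The set $\{k:\pi_k\cong\pi_h\}$ is a single $\sim$-class if $a(h)=\infty$, and consists of exactly two $\sim$-classes (one complete, one incomplete) if $a(h)<\infty$.

Its core is the statement that the first plan does succeed for complete functions.

**Proposition 7.** If $h_1,h_2$ are complete and $\pi_{h_1}\cong\pi_{h_2}$, then $h_1\sim h_2$.

The strategy: an isomorphism induces a diffeomorphism $\psi$ of label spaces $(0,\infty)$ that conjugates the time-$2\pi$ maps. Because of the second obstacle, this is not enough. The extra information comes from the region $f\le0$, where the two structures agree. We shall show that $\psi$ extends by the identity to a *smooth* diffeomorphism of $\mathbb{R}$. Then smoothness at every zero of $h_1$, combined with a lemma of Kopell on commuting diffeomorphisms, upgrades the conjugacy of time-$2\pi$ maps to one of flows.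

For the next three sections, let $h_1,h_2$ be complete, $\Phi_*\pi_{h_1}=\pi_{h_2}$, let $F_i^s$ be the flow of $V_{h_i}$, which is the identity on $(-\infty,0]$, and put $H_i=F_i^{2\pi}$.

## The isomorphism near the origin

**Step 1.** *The purpose is to show that $\Phi$ respects the pieces of space: $\Phi(0)=0$, $\Phi(O)=O$, and $\Phi$ permutes $\{C_+,C_-\}$.*

The origin is the only zero of both structures, so $\Phi(0)=0$. To recognize $C_\pm$ among the leaves, consider leaves $L\ne\{0\}$ with $\overline L=L\cup\{0\}$. The leaves $C_\pm$ have this property. The sheets in $P_\pm$ are closed and do not contain $0$ in their closure. Let $L\subset O$ be a leaf with $0\in\overline L$. By Lemma 1 and completeness, $L$ is the image of $\{(\theta,w,F^\theta(c)):\theta,w\in\mathbb{R}\}$ for some $c>0$. Since $f(0)=0$, $\inf_\theta F^\theta(c)=0$. As $\theta\mapsto F^\theta(c)$ is monotone and positive, it tends to $0$ as $\theta\to+\infty$ or $\theta\to-\infty$. For given $\alpha$ and $w$, choose $\theta_n\equiv\alpha$ modulo $2\pi$ tending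 to that end. The points $(\theta_n,w,F^{\theta_n}(c))$ of $L$ converge to $(|w|\cos\alpha,|w|\sin\alpha,w)$. So $\overline L\supset C_+\cup C_-$, and $\overline L\ne L\cup\{0\}$.

Hence $C_+$ and $C_-$ are the only leaves with this property, for both structures, and $\Phi$ permutes them. Therefore $\Phi$ preserves the cone $\{f=0\}$ and permutes the components $O,P_+,P_-$ of its complement. The sets $P_\pm$ are convex and $O\cong S^1\times\mathbb{R}^2$ is not simply connected, so $\Phi(O)=O$.

If $\Phi(C_+)=C_-$, replace $\Phi$ by $\tau\circ\Phi$ and $h_2$ by $-h_2$, which is again complete; this is allowed by (4), and $\tau$ exchanges $C_\pm$. So assume from now on that $\Phi(C_+)=C_+$. Since $\partial P_+=C_+\cup\{0\}$, also $\Phi(P_+)=P_+$. Under this assumption we shall find $\phi\in\mathrm{Diff}_\to(\mathbb{R})$ with $\phi'h_2=h_1\circ\phi$.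

**Step 2.** *The purpose is to show that the linear part of $\Phi$ preserves $f$, and that $\Phi$ lifts to a map of $\widetilde O$ commuting with $D$.*

By Lemma 3 both structures have Taylor series $\pi$ at $0$. The isomorphism condition is $\{u\circ\Phi,v\circ\Phi\}_1=\{u,v\}_2\circ\Phi$. Comparing linear terms for linear $u,v$ shows that $A:=d_0\Phi$ is a linear Poisson automorphism of $\pi$. Put $J=\mathrm{diag}(1,1,-1)$ and $(x_1,x_2,x_3)=(x,y,z)$. Then $\{x_i,x_j\}=\sum_k\varepsilon_{ijk}(Jx)_k$, and the Poisson condition for $A$ reads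
$$\sum_{l,m,k}A_{il}A_{jm}\,\varepsilon_{lmk}(Jx)_k=\sum_k\varepsilon_{ijk}(JAx)_k .$$
From $\sum_{l,m,k}A_{il}A_{jm}A_{nk}\varepsilon_{lmk}=\det A\,\varepsilon_{ijn}$, multiplying by $(A^{-1})_{kn}$ and summing over $n$, we get $\sum_{l,m}A_{il}A_{jm}\varepsilon_{lmk}=\det A\sum_n\varepsilon_{ijn}(A^{-1})_{kn}$. So the condition becomes $\det A\,(A^{-1})^TJ=JA$, that is,
$$A^TJA=(\det A)\,J .$$
Determinants give $(\det A)^2=(\det A)^3$, so $\det A=1$ and $A^TJA=J$. Since $f(x)=x^TJx$, this says $f\circ A=f$.

Next, $Ae_z=\lim_{t\to0^+}\Phi(te_z)/t$. Here $\Phi(te_z)\in P_+$ and $P_+$ is invariant under positive scaling, so $Ae_z\in\overline{P_+}$. With $f(Ae_z)=-1$ we get $Ae_z=(\sinh s\cos\alpha,\sinh s\sin\alpha,\cosh s)$ for some $s,\alpha$. Let $R_\alpha$ be the rotation about the $z$-axis and $B_s$ the boost in the $(x,z)$-plane with $B_se_z=(\sinh s,0,\cosh s)$. Then $(R_\alpha B_s)^{-1}A$ preserves $f$, has determinant 1 and fixes $e_z$. So it preserves the $J$-orthogonal complement of $e_z$, the $(x,y)$-plane, and acts on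 it as a rotation $R_\beta$. Thus $A=R_\alpha B_sR_\beta$, and $A_u=R_{u\alpha}B_{us}R_{u\beta}$, $0\le u\le1$, is a path from $I$ to $A$ of linear maps that preserve $f$.

Let $\gamma_\rho(\theta)=(\rho\cos\theta,\rho\sin\theta,0)$, a generator of $\pi_1(O)=\mathbb{Z}$. Uniformly in $\theta$, $\Phi\circ\gamma_\rho=A\gamma_\rho+O(\rho^2)$, and $f(A\gamma_\rho)=\rho^2$. On the straight segments joining $\Phi(\gamma_\rho(\theta))$ to $A\gamma_\rho(\theta)$ we have $f=\rho^2+O(\rho^3)>0$ for small $\rho$. So $\Phi\circ\gamma_\rho$ is freely homotopic in $O$ to $A\gamma_\rho$, and via $A_u\gamma_\rho$ to $\gamma_\rho$. Since $\pi_1(O)$ is abelian, free homotopy suffices: $\Phi|_O$ acts trivially on $\pi_1(O)$. It therefore lifts to a diffeomorphism $\widetilde\Phi$ of $\widetilde O$ with $\widetilde\Phi D=D\widetilde\Phi$.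

**Step 3.** *The purpose is to show that $f\circ\Phi-f$ vanishes to infinite order at $0$. This controls $\psi$ at $0$ from the side $f<0$.*

Let $R=\mathbb{R}[[x,y,z]]$ with the bracket of $\pi$ and maximal ideal $\mathfrak m$. Let $\mathfrak g\cong\mathfrak{sl}_2(\mathbb{R})$ be the Lie algebra of linear functions, and $S^p\mathfrak g\subset R$ the homogeneous polynomials of degree $p$. Then $\{S^p\mathfrak g,S^q\mathfrak g\}\subset S^{p+q-1}\mathfrak g$, and $\mathfrak g$ acts on $S^p\mathfrak g$ by $\ell\cdot q=\{\ell,q\}$. Since both structures have Taylor series $\pi$, and $A$ preserves $\pi$, the Taylor series of $\Phi\circ A^{-1}$ induces a Poisson automorphism $\Psi^*$ of $R$ with $\Psi^*\ell-\ell\in\mathfrak m^2$ for $\ell\in\mathfrak g$. We claim $\Psi^*f=f$. This suffices: it gives $f\circ\Phi=f\circ A=f$ as formal series.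

Recall Whitehead's first lemma: for a finite-dimensional module $M$ of a semisimple Lie algebra $\mathfrak g$ in characteristic 0, every linear $\mathcal D:\mathfrak g\to M$ with $\mathcal D[\ell,\ell']=\ell\cdot\mathcal D\ell'-\ell'\cdot\mathcal D\ell$ has the form $\mathcal D\ell=\ell\cdot b'$ with $b'\in M$.

Suppose $\Psi^*\ell-\ell\in\mathfrak m^m$ for all $\ell\in\mathfrak g$, where $m\ge2$. Let $\mathcal D:\mathfrak g\to S^m\mathfrak g$ be the degree-$m$ part of $\Psi^*-\mathrm{id}$. In $\Psi^*\{\ell,\ell'\}=\{\Psi^*\ell,\Psi^*\ell'\}$ compare terms of degree $m$. The bracket $\{\mathcal D\ell,\mathcal D\ell'\}$ has degree $2m-1\ge m+1$ and does not contribute, so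
$$\mathcal D\{\ell,\ell'\}=\{\mathcal D\ell,\ell'\}+\{\ell,\mathcal D\ell'\}.$$
This is the hypothesis of Whitehead's lemma with $M=S^m\mathfrak g$. Hence $\mathcal D\ell=\{b,\ell\}$ for some $b\in S^m\mathfrak g$ (with $b=-b'$).

The operator $\{b,\cdot\}$ is a derivation of the product and of the bracket, and raises degree by $m-1\ge1$. So $E=\exp\{b,\cdot\}$ converges on $R$ and is a Poisson automorphism. Since $f$ is a Casimir, $Ef=f$. We have $E^{-1}\ell\in\ell-\{b,\ell\}+\mathfrak m^{2m-1}$ with $2m-1\ge m+1$. Also $\Psi^*q-q\in\mathfrak m^{2m-1}\subset\mathfrak m^{m+1}$ for $q\in S^m\mathfrak g$, because changing one linear factor by an element of $\mathfrak m^m$ changes a product of $m$ of them by an element of $\mathfrak m^{2m-1}$. Hence, modulo $\mathfrak m^{m+1}$,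
$$\Psi^*E^{-1}\ell\equiv\Psi^*\ell-\Psi^*\{b,\ell\}\equiv\ell+\mathcal D\ell-\{b,\ell\}=\ell,\qquad\text{and}\quad \Psi^*E^{-1}f=\Psi^*f .$$
So $\Psi^*$ may be replaced by $\Psi^*E^{-1}$ and $m$ by $m+1$. Iterating, for every $m$ there is a Poisson automorphism $\Psi_m^*$ with $\Psi_m^*\ell-\ell\in\mathfrak m^m$ and $\Psi_m^*f=\Psi^*f$. As $f$ is quadratic, $\Psi^*f-f=\Psi_m^*f-f\in\mathfrak m^{m+1}$ for every $m$, so $\Psi^*f=f$.

## The leaf-space map and its smoothness at zero

**Step 4.** *The purpose is to define $\psi$.*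

On $\widetilde O$ let $c_i(\theta,w,f)=F_i^{-\theta}(f)$, defined everywhere by completeness. It is a surjective submersion onto $(0,\infty)$. Its fibers $\{(\theta,w,F_i^\theta(c)):\theta,w\in\mathbb{R}\}$ are connected, and they are exactly the leaves of the lift of $\pi_{h_i}$. Since $\widetilde\Phi$ maps leaves to leaves, $c_2\circ\widetilde\Phi=\psi\circ c_1$ for a bijection $\psi$ of $(0,\infty)$. Because $c_1(0,0,t)=t$, we have $\psi(t)=c_2(\widetilde\Phi(0,0,t))$, which is smooth; the same argument applies to $\psi^{-1}$. So $\psi$ is a diffeomorphism. From $c_i\circ D=H_i^{-1}\circ c_i$ and $\widetilde\Phi D=D\widetilde\Phi$,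
$$\psi\circ H_1^{-1}\circ c_1=\psi\circ c_1\circ D=c_2\circ\widetilde\Phi\circ D=c_2\circ D\circ\widetilde\Phi=H_2^{-1}\circ\psi\circ c_1 ,$$
that is, $\psi\circ H_1=H_2\circ\psi$. Replacing the lift $\widetilde\Phi$ by $D^n\widetilde\Phi$ replaces $\psi$ by $H_2^{-n}\circ\psi$, and the relation persists.

**Step 5.** *The purpose is to show that for a suitable lift, $\psi$ extended by the identity to $(-\infty,0]$ is an element $\phi_0\in\mathrm{Diff}_\to(\mathbb{R})$.* The method is to follow a curve that crosses the cone at a point of $C_+$, away from the singular point $0$.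

For $t>-1$ let $\sigma(t)=(\sqrt{1+t},0,1)$, so that $f(\sigma(t))=t$. For $t>0$ it lifts to $\tilde\sigma(t)=(0,1,t)\in\widetilde O$, with $c_1(\tilde\sigma(t))=t$. The point $q_0=\Phi(\sigma(0))$ lies in $C_+$; let its coordinates be $(\theta,w,f)=(\theta_0,w_0,0)$, $w_0>0$. On the box
$$U=\big\{|\theta-\theta_0|<\tfrac\pi2,\ |w-w_0|<\tfrac{w_0}2,\ |f|<\tfrac{w_0^2}8\big\}$$
we have $x^2+y^2=f+w^2>-\frac{w_0^2}8+\frac{w_0^2}4>0$. So $(\theta,w,f)$ are smooth coordinates on $U$, on both sides of the cone. Choose $\delta\in(0,1)$ with $\Phi(\sigma(t))\in U$ for $|t|<\delta$.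

The preimage of $U\cap O$ in $\widetilde O$ is the disjoint union of the boxes with $|\theta-\theta_0-2\pi n|<\frac\pi2$, $n\in\mathbb{Z}$. The connected set $\widetilde\Phi(\tilde\sigma((0,\delta)))$ lies in one of them. Change the lift so that this is the box with $n=0$. Now $c_2=F_2^{-\theta}(f)$ is a smooth function on all of $U$, because $F_2$ is a smooth flow on all of $\mathbb{R}$. So
$$g(t):=c_2(\Phi(\sigma(t))),\qquad |t|<\delta,$$
is smooth. It satisfies $g(0)=F_2^{-\theta_0}(0)=0$. For $0<t<\delta$, $g(t)=c_2(\widetilde\Phi(\tilde\sigma(t)))=\psi(c_1(\tilde\sigma(t)))=\psi(t)$.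

For $-\delta<t<0$ we have $\sigma(t)\in P_+$, so $\Phi(\sigma(t))\in P_+$, and $g(t)=f(\Phi(\sigma(t)))$ because $F_2$ is the identity on negative numbers. Since $\Phi$ maps the sheets $\{f=c\}\cap P_+$ to sheets of $P_+$, $f\circ\Phi$ is constant on each of them. The points $\sigma(t)$ and $(0,0,\sqrt{-t})$ lie on the same sheet, so by Step 3
$$g(t)=f\big(\Phi(0,0,\sqrt{-t})\big)=t+O(|t|^N)\quad\text{for every }N .$$
The smooth function $g$ therefore has Taylor series $t$ at $0$. Hence $\phi_0$, defined as $\mathrm{id}$ on $(-\infty,0]$ and $\psi$ on $(0,\infty)$, is smooth at $0$ with $\phi_0'(0)=1$. It is a smooth bijection of $\mathbb{R}$ with nowhere vanishing derivative, so $\phi_0\in\mathrm{Diff}_\to(\mathbb{R})$. The maps $H_i$ are the identity on $(-\infty,0]$, so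
$$\phi_0\circ H_1=H_2\circ\phi_0\quad\text{on }\mathbb{R}. \tag{8}$$

## From time-$2\pi$ maps to vector fields: Kopell's lemma

The example $x+\frac12\sin x$ lives on an open interval. The next lemma, from N. Kopell, Commuting diffeomorphisms, 1970, says that such freedom disappears once an endpoint is included smoothly.

**Lemma 8 (Kopell).** Let $H$ be a $C^2$ and $g$ a $C^1$ diffeomorphism of $[a,b)$, $a<b\le\infty$, commuting, with $H$ without fixed points in $(a,b)$ and $g(p)=p$ for some $p\in(a,b)$. Then $g=\mathrm{id}$.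

*Proof.* Both maps fix $a$ and are increasing. Replacing $H$ by $H^{-1}$ if necessary, assume $H(x)<x$ on $(a,b)$. Then $H^np\downarrow a$ and $H^{-n}p\uparrow b$, since a limit inside $(a,b)$ would be a fixed point of $H$. We have $g(H^np)=H^ng(p)=H^np$. So $g$ fixes a sequence converging to $a$, and $g'(a)=1$.

*A uniform bound for $g'$.* Let $C=\sup_{[a,p]}|(\log H')'|<\infty$. Since $g$ fixes $Hp$ and $p$, it preserves $[Hp,p]$. For $x\in[Hp,p]$, differentiating $H^ng=gH^n$ gives
$$g'(x)=g'(H^nx)\prod_{j<n}\frac{H'(H^jx)}{H'(H^jg(x))} .$$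
The interval between $H^jx$ and $H^jg(x)$ lies in $[H^{j+1}p,H^jp]$. For different $j$ these do not overlap, and all lie in $[a,p]$. So the logarithm of the product is at most $C\sum_j|H^jx-H^jg(x)|\le M:=C(p-a)$ in absolute value. Let $n\to\infty$: $g'(H^nx)\to g'(a)=1$, so $|\log g'|\le M$ on $[Hp,p]$. Each iterate $g^k$, $k\ge0$, also commutes with $H$ and fixes $p$, so it satisfies the same bound with the same $M$.

*Conclusion.* Suppose $g(y)\ne y$ for some $y\in[Hp,p]$, and let $I$ be the interval between $y$ and $g(y)$. The intervals $g^k(I)$ do not overlap and lie in $[Hp,p]$, so $|g^k(I)|\to0$. This contradicts $|g^k(I)|\ge e^{-M}|I|$. So $g=\mathrm{id}$ on $[Hp,p]$. For $x\in(a,b)$ some $H^nx$, $n\in\mathbb{Z}$, lies in $[Hp,p]$, and $g(x)=H^{-n}gH^n(x)=x$. $\square$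

**Step 6.** *The purpose is to show that $\phi_0$ conjugates $V_{h_1}$ to $V_{h_2}$, not only their time-$2\pi$ maps.*

Let $G^s=\phi_0^{-1}F_2^s\phi_0$, the flow of the smooth vector field $W=(\phi_0^{-1})_*V_{h_2}$. By (8), $G^{2\pi}=H_1=F_1^{2\pi}$. Orbits of a flow on $\mathbb{R}$ are monotone, so the fixed points of the time-$2\pi$ map are exactly the zeros of the vector field. Hence $V_{h_1}$ and $W$ have the same zero set, which contains $(-\infty,0]$.

Let $(a,b)$ be a component of its complement; so $0\le a<\infty$ and $b\le\infty$. The endpoint $a$ is a zero, and $b$ is a zero or $\infty$. Thus all $F_1^s$ and $G^s$ restrict to smooth diffeomorphisms of $[a,b)$, they commute with $H_1=F_1^{2\pi}=G^{2\pi}$, and $H_1$ has no fixed point in $(a,b)$. Fix $p\in(a,b)$. As $V_{h_1}$ is complete without zeros in $(a,b)$, $r\mapsto F_1^r(p)$ is a homeomorphism $\mathbb{R}\to(a,b)$. So there is a unique $r(s)$, continuous in $s$, with $F_1^{r(s)}(p)=G^s(p)$. The diffeomorphism $F_1^{-r(s)}G^s$ of $[a,b)$ commutes with $H_1$ and fixes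 $p$. By Lemma 8, $G^s=F_1^{r(s)}$ on $[a,b)$. Therefore $r$ is a continuous homomorphism $\mathbb{R}\to\mathbb{R}$ with $r(2\pi)=2\pi$, that is, $r(s)=s$. Hence $W=V_{h_1}$ on $(a,b)$. On the common zero set both vanish, so $W=V_{h_1}$ on $\mathbb{R}$.

This says $(\phi_0)_*V_{h_1}=V_{h_2}$. With $\phi=\phi_0^{-1}\in\mathrm{Diff}_\to(\mathbb{R})$ it reads $\phi'h_2=h_1\circ\phi$. If $h_2$ was replaced by $-h_2$ in Step 1, the original pair satisfies (5) with $\epsilon=-1$. This proves Proposition 7. $\square$

## Modifying at infinity, and the proof of the classification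

Lemma 4 lets us make any $h$ complete or incomplete at will, as soon as $a(h)<\infty$. Let $\sigma$ be the sign of $h$ on $(a(h),\infty)$, and $\chi:\mathbb{R}\to[0,1]$ smooth with $\chi=0$ on $(-\infty,a(h)+1]$ and $\chi=1$ on $[a(h)+2,\infty)$. Put
$$h^{\rm c}=h\,\big(1-\chi+\chi\,(1+h^2)^{-1/2}\big),\qquad h^{\rm i}=(1-\chi)\,h+\chi\,\sigma\,(1+t^2).$$
Both equal $h$ on $(-\infty,a(h)+1]$ and have the sign $\sigma$ on $(a(h),\infty)$, so they have the same $a$. For $t\ge a(h)+2$, $|h^{\rm c}|<1$ and $|h^{\rm i}|=1+t^2$. By (7), $h^{\rm c}$ is complete and $h^{\rm i}$ is incomplete. By Lemma 4, $\pi_{h^{\rm c}}\cong\pi_h\cong\pi_{h^{\rm i}}$. If $a(h)=\infty$, put $h^{\rm c}=h$.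

**Proof of Theorem 6, part 1.** ($\Rightarrow$) If $\pi_{h_1}\cong\pi_{h_2}$, then $\pi_{h_1^{\rm c}}\cong\pi_{h_2^{\rm c}}$. Proposition 7 gives $\epsilon$ and $\phi$ with $\phi'h_2^{\rm c}=\epsilon\,h_1^{\rm c}\circ\phi$ on $\mathbb{R}$. So $\phi$ maps the zero set of $h_2^{\rm c}$ onto that of $h_1^{\rm c}$, and $\phi(a(h_2))=a(h_1)$. Since $h_i^{\rm c}=h_i$ on a neighborhood of $(-\infty,a(h_i)]$ (on $\mathbb{R}$ if $a(h_i)=\infty$), the equation holds with $h_1,h_2$ near $(-\infty,a(h_2)]$.

($\Leftarrow$) Put $k=\epsilon\,(h_1\circ\phi)/\phi'$. Then $k=h_2$ on a neighborhood of $(-\infty,a(h_2)]$. Also $k\ne0$ on $(a(h_2),\infty)$, because $\phi$ maps this interval onto $(a(h_1),\infty)$. By Lemma 4 (trivially if $a(h_2)=\infty$), $\pi_k\cong\pi_{h_2}$. By (3), $\pi_k=\widetilde\phi^*\pi_{\epsilon h_1}\cong\pi_{\epsilon h_1}$, and $\pi_{\epsilon h_1}\cong\pi_{h_1}$, using $\tau$ if $\epsilon=-1$. $\square$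

**Proof of Theorem 6, part 2.** If $h_1\sim h_2$, then $\phi_*V_{h_2}=\epsilon V_{h_1}$, so both are complete or both are incomplete. Conversely, let $\pi_{h_1}\cong\pi_{h_2}$. If both are complete, Proposition 7 applies.

Let both be incomplete, so that $a_i:=a(h_i)<\infty$. Take $\epsilon,\phi$ from part 1. Replacing $h_1$ by $\epsilon h_1$, which changes neither $a_1$ nor incompleteness nor the $\sim$-class, we may assume $\phi'h_2=h_1\circ\phi$ on $(-\infty,a_2+\delta)$ for some $\delta>0$, with $\phi(a_2)=a_1$. The difficulty is that $\phi$ solves the equation only up to slightly beyond $a_2$. We look for a solution on $(a_2,\infty)$ normalized at infinity, and then correct $\phi$ by a flow so that the two match.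

*The solution from infinity.* The signs of $h_1$ on $(a_1,\infty)$ and of $h_2$ on $(a_2,\infty)$ agree. Put
$$S_i(t)=-\int_t^\infty\frac{ds}{h_i(s)}\qquad (t>a_i),$$
finite by incompleteness, with $S_i'=1/h_i$. It tends to $0$ at $\infty$ and, by (6), is unbounded at $a_i$. So $S_1$ and $S_2$ are diffeomorphisms onto the same half-line, $(-\infty,0)$ if the sign is positive and $(0,\infty)$ if it is negative, both increasing or both decreasing. Hence $\chi:=S_1^{-1}\circ S_2:(a_2,\infty)\to(a_1,\infty)$ is an increasing diffeomorphism. Differentiating $S_1\circ\chi=S_2$ gives $\chi'h_2=h_1\circ\chi$.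

*The mismatch is a constant.* On $(a_2,a_2+\delta)$, $(S_1\circ\phi)'=\phi'/(h_1\circ\phi)=1/h_2=S_2'$, so $S_1\circ\phi=S_2+\kappa$ for a constant $\kappa$.

*The correction.* Let $F^s$ be the local flow of $V_{h_2}$. Orbits starting in $(-\infty,a_2]$ exist for all time and the domain of $F^{-\kappa}$ is open, so $F^{-\kappa}$ is defined on some $(-\infty,a_2+\delta')$ with $0<\delta'\le\delta$. It fixes $a_2$ and every point of $(-\infty,0]$, and for $\delta'$ small its image lies in $(-\infty,a_2+\delta)$. Along orbits in $(a_2,\infty)$ we have $\frac{d}{ds}S_2(F^s)=1$, so $S_2\circ F^{-\kappa}=S_2-\kappa$ on $(a_2,a_2+\delta')$. Hence there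
$$S_1\circ\phi\circ F^{-\kappa}=S_2\circ F^{-\kappa}+\kappa=S_2=S_1\circ\chi,\qquad\text{i.e.}\quad \phi\circ F^{-\kappa}=\chi .$$
So
$$\hat\phi:=\phi\circ F^{-\kappa}\ \text{ on }(-\infty,a_2+\delta'),\qquad \hat\phi:=\chi\ \text{ on }(a_2,\infty)$$
is well defined and smooth with positive derivative. It maps $(-\infty,a_2]$ onto $(-\infty,a_1]$, because $F^{-\kappa}$ restricts to a bijection of $(-\infty,a_2]$, and it maps $(a_2,\infty)$ onto $(a_1,\infty)$. It is the identity on $(-\infty,0]$. So $\hat\phi\in\mathrm{Diff}_\to(\mathbb{R})$. On $(a_2,\infty)$ it satisfies $\hat\phi'h_2=h_1\circ\hat\phi$. On $(-\infty,a_2+\delta')$ a flow preserves its own field, $(F^{-\kappa})'h_2=h_2\circ F^{-\kappa}$, so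
$$\hat\phi'h_2=(\phi'\circ F^{-\kappa})\,(h_2\circ F^{-\kappa})=(\phi'h_2)\circ F^{-\kappa}=h_1\circ\phi\circ F^{-\kappa}=h_1\circ\hat\phi .$$
Thus $h_1\sim h_2$. $\square$

**Proof of Theorem 6, part 3.** If $k\sim k'$ then $\pi_k\cong\pi_{k'}$ by (3) and (4), so $\{k:\pi_k\cong\pi_h\}$ is a union of full $\sim$-classes. By part 1, whether $a(k)=\infty$ is the same for all $k$ in this set. If $a(h)=\infty$, every such $k$ has $a(k)=\infty$, hence is complete, and $k\sim h$ by part 2. If $a(h)<\infty$, then by part 2 the complete $k$ in the set form one $\sim$-class, the incomplete ones form another, and the two are distinct. Both are nonempty, because of $h^{\rm c}$ and $h^{\rm i}$. $\square$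

In terms of the original problem: for isomorphic $\pi_{h_1}$ and $\pi_{h_2}$, the conclusion $h_1\sim h_2$ holds exactly when $h_1\partial_t$ and $h_2\partial_t$ are both complete or both incomplete. This is the case, for instance, when both $h_i$ are bounded, or when one of them (hence, by part 1, the other) has arbitrarily large zeros. And every $h$ whose zeros in $[0,\infty)$ are bounded admits an $h'$ with $\pi_{h'}\cong\pi_h$ and $h'\not\sim h$: take $h^{\rm i}$ if $h$ is complete and $h^{\rm c}$ if it is not.
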